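# Trace zero matrices that are not commutators

All rings are commutative with $1$. We write $\mathrm{Mat}_n(R)$ for the ring of $n\times n$ matrices over $R$, $\mathbf 1$ for the identity matrix, and $[A,B]=AB-BA$. For an ideal $J\subseteq R$, $\mathrm{Mat}_n(J)$ is the set of matrices with all entries in $J$. A matrix $C$ is a **commutator** if $C=[A,B]$ for some $A,B\in \mathrm{Mat}_n(R)$ over the same ring and of the same size.

## 1. Two matrices of size two

Let $k$ be a field, and consider the two matrices
$$C_0=\begin{pmatrix}x&y\\ z&-x\end{pmatrix}\in\mathrm{Mat}_2(k[x,y,z]),\qquad C_1=\begin{pmatrix}x&y\\ 0&-x\end{pmatrix}\in\mathrm{Mat}_2(k[x,y]).$$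
Both have trace $0$, as every commutator must. Are they commutators?

The second one is. Take $A=\begin{pmatrix}0&1\\0&0\end{pmatrix}$ and $B=\begin{pmatrix}-y&0\\x&0\end{pmatrix}$. Then
$$AB=\begin{pmatrix}x&0\\0&0\end{pmatrix},\qquad BA=\begin{pmatrix}0&-y\\0&x\end{pmatrix},\qquad AB-BA=\begin{pmatrix}x&y\\0&-x\end{pmatrix}=C_1.$$

The first one is not. Suppose $C_0=[A,B]$. The trace of a product does not change under cyclic rotation of the factors, so
$$\operatorname{tr}(C_0A)=\operatorname{tr}(ABA)-\operatorname{tr}(BAA)=0,\qquad \operatorname{tr}(C_0B)=\operatorname{tr}(ABB)-\operatorname{tr}(BAB)=0. \tag{1}$$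
Write out the first equation:
$$x\,(a_{11}-a_{22})+y\,a_{21}+z\,a_{12}=0 .$$
The degree-one part of the left side is $x$, $y$, $z$ multiplied by the constant terms of $a_{11}-a_{22}$, $a_{21}$, $a_{12}$. So these constant terms vanish, that is, the three coefficients lie in $\mathfrak m=(x,y,z)$. Hence $A=a_{22}\mathbf 1+A'$ with $A'\in\mathrm{Mat}_2(\mathfrak m)$. In the same way $B=b_{22}\mathbf 1+B'$ with $B'\in\mathrm{Mat}_2(\mathfrak m)$. Scalar matrices commute with everything, so
$$C_0=[A,B]=[A',B']\in \mathrm{Mat}_2(\mathfrak m^2).$$
But $x$ is an entry of $C_0$ and $x\notin\mathfrak m^2$, a contradiction.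

The argument used two features of $C_0$. Its three free entries satisfy no linear relation with a nonzero constant term in a coefficient, and one of its entries is not in $\mathfrak m^2$. In $C_1$ the first feature is missing: the lower left entry is $0$, so $\operatorname{tr}(C_1A)=0$ puts no condition on $a_{12}$, and indeed $a_{12}=1$ in the solution above.

A $2\times2$ trace $0$ matrix has three free entries, and $k[x,y,z]$ has three variables. A trace $0$ matrix of size $n$ has $n^2-1$ free entries. If the number of variables stays fixed and $n$ grows, one may expect that the obstruction disappears and that every trace $0$ matrix of large size is a commutator. This is the question of these notes.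

## 2. Bounded embedding dimension and large matrices

For a finitely generated module $N$, $\nu(N)$ denotes the minimal number of generators. If $(R,\mathfrak m)$ is a Noetherian local ring, Nakayama's lemma gives $\nu(I)=\dim_{R/\mathfrak m}I/\mathfrak mI$ for every ideal $I$, and elements of $I$ form a minimal generating set exactly when their classes form a basis of $I/\mathfrak mI$. For example, in $k[y,z]$ localized at $(y,z)$ one has $\nu\bigl((y,z)^T\bigr)=T+1$: the generators $y^T,y^{T-1}z,\dots,z^T$ are independent modulo $(y,z)^{T+1}$. So ideals in a ring of *fixed* dimension can need arbitrarily many generators. This will matter.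

The number $\dim_{R/\mathfrak m}\mathfrak m/\mathfrak m^2$ is the **embedding dimension** at the maximal ideal $\mathfrak m$. It can be computed before or after localizing. Indeed, if a module is killed by $\mathfrak m$, then every element of $R\setminus\mathfrak m$ already acts invertibly on it, so localizing at $\mathfrak m$ does not change it. We shall use this for $\mathfrak m/\mathfrak m^2$ and for $I/\mathfrak mI$. For $k[x,y]$ at $(x,y)$ the embedding dimension is $2$. For the ring $k[t^2,t^3]$ at $M=(t^2,t^3)$ it is also $2$, since $M^2$ is spanned by $t^4,t^5,t^6,\dots$; the ring itself has dimension $1$.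

The following question is posed in Makoto Suwama, "On Trace Zero Matrices and Commutators", arXiv:2111.04884 (2021).

**Question.** Let $R$ be a Noetherian ring such that there exists $c>0$ with $\dim_{R/\mathfrak m}\mathfrak m/\mathfrak m^2\le c$ for all maximal ideals $\mathfrak m\subset R$. Does there exist $n_0=n_0(R)\ge1$ such that for all $n\ge n_0$ every trace $0$ matrix in $\mathrm{Mat}_n(R)$ is a commutator?

Here is some background, none of which is used in the proofs below.

1. Over a field, and over any principal ideal ring, every trace $0$ matrix of every size $n\ge1$ is a commutator.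
2. If $R_{\mathfrak m}$ is regular local of dimension $m\ge3$ for some maximal ideal $\mathfrak m$, then for every $n$ with $2\le n\le\frac{m^2+2m+5}{8}$ there is a trace $0$ matrix in $\mathrm{Mat}_n(R)$ that is not a commutator.
3. If $R$ is Noetherian and every trace $0$ matrix in $\mathrm{Mat}_2(R)$ is a commutator, then $\nu(\mathfrak m)\le2$ for every maximal ideal $\mathfrak m$.
4. There is a one-dimensional Noetherian domain with a trace $0$ non-commutator in $\mathrm{Mat}_n(R)$ for every $n\ge2$. For that ring there is no uniform bound $c$, so it shows only that the answer is negative if the hypothesis on $c$ is dropped.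

For $m=3$ the bound in item 2 is $20/8$, so it yields $n=2$ only: for $k[x,y,z]$ it gives what we did by hand and no more. We shall see that the answer to the Question is nevertheless **no**, and that $k[x,y,z]$ is a counterexample.

## 3. Why padding and linear entries do not reach size three

We want a $3\times3$ non-commutator over $k[x,y,z]$. The obvious candidate is $C_0$ padded by a zero,
$$\begin{pmatrix}0&0&0\\0&x&y\\0&z&-x\end{pmatrix}.$$
It fails, because this matrix is a commutator. Put
$$X=\begin{pmatrix}0&-z&x\\1&0&0\\0&0&0\end{pmatrix},\qquad Y=\begin{pmatrix}0&x&y\\0&0&0\\1&0&0\end{pmatrix}.$$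
Then
$$XY=\begin{pmatrix}x&0&0\\0&x&y\\0&0&0\end{pmatrix},\quad YX=\begin{pmatrix}x&0&0\\0&0&0\\0&-z&x\end{pmatrix},\quad XY-YX=\begin{pmatrix}0&0&0\\0&x&y\\0&z&-x\end{pmatrix}. \tag{2}$$
The argument of Section 1 breaks at a precise place. The zero entries impose nothing on the corresponding entries of $A$ in $\operatorname{tr}(CA)=0$, and so $X$ and $Y$ are free to have an entry $1$ off the diagonal. They are not scalar modulo $\mathfrak m$.

So we should fill all eight free entries with elements that satisfy no relation with a unit coefficient. Linear forms cannot do this: eight linear forms in $x,y,z$ live in a $3$-dimensional space, so they satisfy at least five independent relations with constant coefficients. Forms of degree $T\ge2$ can do it, since $\mathfrak m^T$ has as many independent monomials as we like for $T$ large. But then the conclusion "$C\in\mathrm{Mat}_3(\mathfrak m^2)$" is true and contradicts nothing.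

We are therefore making two demands on the entries:

- *independence*: in every relation $\sum a_lc_l=0$ among the $n^2-1$ free entries, all $a_l$ lie in $\mathfrak m$;
- *visibility*: at least one entry is not in $\mathfrak m^2$.

Degree one has too few elements for the first demand, and higher degree violates the second. The way out is that visibility concerns only *one* entry. Spend the variable $x$ on visibility, and use the powers of $(y,z)$ for independence.

## 4. A non-commutator of every size over $k[x,y,z]$

**Theorem 1.** Let $k$ be a field and $R=k[x,y,z]$. Every maximal ideal of $R$ is generated by $3$ elements, so the hypothesis of the Question holds with $c=3$. For every $n\ge2$ there is a trace $0$ matrix in $\mathrm{Mat}_n(R)$ that is not a commutator.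

In particular no $n_0$ exists for this ring.

**Proof.**

**Step 1: the hypothesis.** We check the bound $c=3$. Let $M$ be a maximal ideal and let $\alpha,\beta,\gamma$ be the images of $x,y,z$ in $R/M$. By the Nullstellensatz $R/M$ is a finite extension of $k$, so $k[\alpha]$ and $k[\alpha,\beta]$ are fields. Let $f(x)$ be the minimal polynomial of $\alpha$ over $k$. Choose $g(x,y)\in k[x,y]$ such that $g(\alpha,y)$ is the minimal polynomial of $\beta$ over $k[\alpha]$, and $h\in k[x,y,z]$ such that $h(\alpha,\beta,z)$ is the minimal polynomial of $\gamma$ over $k[\alpha,\beta]$. Then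
$$R/(f,g,h)\cong k[\alpha][y,z]/(g,h)\cong k[\alpha,\beta][z]/(h)\cong k[\alpha,\beta,\gamma]=R/M,$$
so $M=(f,g,h)$, and $\dim_{R/M}M/M^2\le3$.

**Step 2: the entries.** We choose $n^2-1$ elements that meet both demands. Put $T=n^2-3\ge1$, $\mathfrak m=(x,y,z)$, and take the $1+(T+1)=n^2-1$ monomials
$$x,\quad y^T,\ y^{T-1}z,\ \dots,\ z^T. \tag{3}$$
Call them $c_1,\dots,c_{n^2-1}$ in some order, and let $I=(x)+(y,z)^T$ be the ideal they generate.

**Step 3: independence.** We show: *if $a_l\in R$ and $\sum_l a_lc_l=0$, then all $a_l\in\mathfrak m$.* The ideal $\mathfrak mI$ is generated by the monomials (variable)$\,\cdot c_l$. A polynomial lies in a monomial ideal exactly when each monomial occurring in it does, and a monomial lies in it exactly when it is divisible by one of the generating monomials. We claim that no $c_l$ lies in $\mathfrak mI$.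

- Since $I\subseteq\mathfrak m$, we have $\mathfrak mI\subseteq\mathfrak m^2$, and $x\notin\mathfrak m^2$.
- Let $c=y^{T-j}z^j$. Each generator of $\mathfrak mI$ is either divisible by $x$ or of degree $T+1$. The monomial $c$ is not divisible by $x$, and having degree $T$ it is not divisible by a monomial of degree $T+1$.

The $c_l$ are distinct monomials outside the monomial ideal $\mathfrak mI$, so they are $k$-linearly independent modulo $\mathfrak mI$. Now reduce $\sum a_lc_l=0$ modulo $\mathfrak mI$. Since $a_l-a_l(0)\in\mathfrak m$, we get $\sum a_l(0)c_l\in\mathfrak mI$, so $a_l(0)=0$ for all $l$, which means $a_l\in\mathfrak m$.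

**Step 4: the matrix.** We place the entries. Let $C=(c_{ij})\in\mathrm{Mat}_n(R)$ be the matrix whose $n^2-1$ entries $c_{ij}$ ($i\ne j$) and $c_{ii}$ ($1\le i\le n-1$) are the monomials (3) in any order, and $c_{nn}=-\sum_{i<n}c_{ii}$. Its trace is $0$. For $n=2$ we have $T=1$ and one choice is $C_0$. For $n=3$ we have $T=6$ and one choice is
$$C=\begin{pmatrix}x&y^6&y^5z\\ y^4z^2&y^3z^3&y^2z^4\\ yz^5&z^6&-x-y^3z^3\end{pmatrix}.$$

**Step 5: $C$ is not a commutator.** We repeat the argument of Section 1. Suppose $C=[A,B]$. As in (1), $\operatorname{tr}(CA)=\operatorname{tr}(CB)=0$. Since $c_{nn}=-\sum_{i<n}c_{ii}$,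
$$0=\operatorname{tr}(CA)=\sum_{i\ne j}c_{ij}a_{ji}+\sum_{i=1}^{n-1}c_{ii}(a_{ii}-a_{nn}). \tag{4}$$
This is a relation among the monomials (3). By Step 3, $a_{ji}\in\mathfrak m$ for $i\ne j$ and $a_{ii}-a_{nn}\in\mathfrak m$ for all $i$. So $A=a_{nn}\mathbf 1+A'$ with $A'\in\mathrm{Mat}_n(\mathfrak m)$. The same argument with $\operatorname{tr}(CB)=0$ gives $B=b_{nn}\mathbf 1+B'$ with $B'\in\mathrm{Mat}_n(\mathfrak m)$. Hence
$$C=[A,B]=[A',B']\in\mathrm{Mat}_n(\mathfrak m^2).$$
But $x$ is an entry of $C$ and $x\notin\mathfrak m^2$, a contradiction. $\blacksquare$

This settles the Question negatively. The rest of the notes follows the same mechanism into other rings: how it depends on the ring, how small the dimension can be, and what happens for regular local rings and for padded matrices.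

## 5. The ideal $J(C)$ and a local criterion

The relation (4) makes sense over any ring. We collect its possible coefficients in an ideal.

**Definition.** Let $R$ be a commutative ring and $C\in\mathrm{Mat}_n(R)$ of trace $0$. Then $J(C)\subseteq R$ is the ideal generated by all $a_{ij}$ ($i\ne j$) and $a_{ii}-a_{nn}$, as $A=(a_{ij})$ ranges over $\{A\in\mathrm{Mat}_n(R):\operatorname{tr}(CA)=0\}$.

For $C_0$ over $k[x,y,z]$ the condition is $x(a_{11}-a_{22})+ya_{21}+za_{12}=0$. The coefficients lie in $\mathfrak m$ by Section 1, and the relations $x\cdot y-y\cdot x=0$ and $x\cdot z-z\cdot x=0$ show that $x,y,z$ all occur as coefficients. So $J(C_0)=\mathfrak m$. By contrast, for $C=\begin{pmatrix}0&1\\0&0\end{pmatrix}$ over a field the condition is $a_{21}=0$, the entry $a_{12}$ is free, and $J(C)$ is the whole field.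

**Theorem 2.** If $C$ is a commutator, then all entries of $C$ lie in $J(C)^2$.

**Proof.** If $C=[A,B]$, then $\operatorname{tr}(CA)=\operatorname{tr}(CB)=0$ by the computation in (1). By the definition of $J(C)$, $A=a_{nn}\mathbf 1+A'$ and $B=b_{nn}\mathbf 1+B'$ with $A',B'\in\mathrm{Mat}_n(J(C))$. Then $C=[A',B']$ has entries in $J(C)^2$. $\blacksquare$

The two demands of Section 3 now become one condition on an ideal.

**Theorem 3.** Let $R$ be Noetherian, $\mathfrak m$ a maximal ideal, $n\ge2$. Suppose $R_{\mathfrak m}$ has a proper ideal $I\not\subseteq\mathfrak m^2R_{\mathfrak m}$ with $\nu(I)\ge n^2-1$. Then $\mathrm{Mat}_n(R)$ contains a trace $0$ matrix that is not a commutator.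

**Proof.** Write $\mathfrak n=\mathfrak mR_{\mathfrak m}$.

**Step 1: choosing the entries.** We want $n^2-1$ independent elements, one of them outside $\mathfrak n^2$, all coming from $R$. Take a minimal generating set of $I$. It contains an element outside $\mathfrak n^2$, since otherwise $I\subseteq\mathfrak n^2$. As it has at least $n^2-1$ members, we can choose $n^2-1$ of them including such an element. Each is a fraction $r/s$ with $s\in R\setminus\mathfrak m$. Multiplying it by the unit $s$ changes neither its membership in $\mathfrak n^2$ nor the independence modulo $\mathfrak nI$, and makes it the image of an element of $R$. So we obtain $c_1,\dots,c_{n^2-1}\in R$ whose images in $R_{\mathfrak m}$ lie in $I$, are linearly independent in the $R_{\mathfrak m}/\mathfrak n$-vector space $I/\mathfrak nI$, and are not all in $\mathfrak n^2$.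

**Step 2: independence.** We bound the coefficients of relations. If $\sum a_lc_l=0$ with $a_l\in R_{\mathfrak m}$, then reducing modulo $\mathfrak nI$ gives a linear relation among independent vectors with coefficients $a_l$ mod $\mathfrak n$. So all $a_l\in\mathfrak n$.

**Step 3: the conclusion.** We form the matrix and localize. Build $C\in\mathrm{Mat}_n(R)$ of trace $0$ from the $c_l$ as in Step 4 of Theorem 1. Over $R_{\mathfrak m}$, the condition $\operatorname{tr}(CA)=0$ is the relation (4), so Step 2 gives $J(C)\subseteq\mathfrak n$. Some entry of $C$ is not in $\mathfrak n^2\supseteq J(C)^2$. By Theorem 2, $C$ is not a commutator over $R_{\mathfrak m}$. An equation $C=[A,B]$ over $R$ would localize to one over $R_{\mathfrak m}$, so $C$ is not a commutator over $R$ either. $\blacksquare$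

## 6. Krull dimension at least three

In $k[x,y,z]$ the variable $x$ gave visibility, and after dividing by it a ring of dimension $2$ was left, in which powers of the maximal ideal need more and more generators. Only these facts are needed.

**Corollary 4.** If $R$ is Noetherian and $\dim R_{\mathfrak m}\ge3$ for some maximal ideal $\mathfrak m$, then for every $n\ge2$ there is a trace $0$ matrix in $\mathrm{Mat}_n(R)$ that is not a commutator. So if every trace $0$ matrix in $\mathrm{Mat}_n(R)$ is a commutator for even one $n\ge2$, then $\dim R\le2$.

Compared with item 2 of Section 2, for Noetherian $R$ there is no upper bound on $n$, and $R_{\mathfrak m}$ need not be regular. In the proof we use the Hilbert–Samuel theorem: if $(\bar R,\bar{\mathfrak n})$ is Noetherian local of dimension $d\ge1$, then $\dim_{\bar R/\bar{\mathfrak n}}\bar{\mathfrak n}^T/\bar{\mathfrak n}^{T+1}$ agrees for large $T$ with a polynomial in $T$ of degree $d-1$.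

**Proof.**

**Step 1: an element for visibility.** Let $\mathfrak n=\mathfrak mR_{\mathfrak m}$. If $\mathfrak n=\mathfrak n^2$, Nakayama's lemma would give $\mathfrak n=0$, which contradicts $\dim R_{\mathfrak m}\ge3$. So pick $x\in\mathfrak n\setminus\mathfrak n^2$.

**Step 2: enough generators modulo $x$.** We find a power of the maximal ideal with many generators. Let $\bar R=R_{\mathfrak m}/(x)$ with maximal ideal $\bar{\mathfrak n}$. Dividing by one element of $\mathfrak n$ lowers the dimension by at most $1$, so $\dim\bar R\ge2$. Hence $\nu(\bar{\mathfrak n}^T)=\dim\bar{\mathfrak n}^T/\bar{\mathfrak n}^{T+1}$ agrees for large $T$ with a polynomial of degree $\dim\bar R-1\ge1$. Its values are unbounded, and so $\nu(\bar{\mathfrak n}^T)\ge n^2-2$ for some $T\ge1$.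

**Step 3: the ideal.** We combine the two. Put $I=(x)+\mathfrak n^T$. It is proper and not contained in $\mathfrak n^2$. The image of $I$ in $\bar R$ is $\bar{\mathfrak n}^T$ and the image of $\mathfrak nI$ is $\bar{\mathfrak n}^{T+1}$, so
$$I/(\mathfrak nI+(x))\cong\bar{\mathfrak n}^T/\bar{\mathfrak n}^{T+1}.$$
The kernel of $I/\mathfrak nI\to I/(\mathfrak nI+(x))$ is spanned by the class of $x$. That class is not zero, because $\mathfrak nI\subseteq\mathfrak n^2$ and $x\notin\mathfrak n^2$. So $\nu(I)=1+\nu(\bar{\mathfrak n}^T)\ge n^2-1$, and Theorem 3 applies. The last sentence of the corollary is the contrapositive, since $\dim R$ is the supremum of the $\dim R_{\mathfrak m}$. $\blacksquare$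

## 7. A one-dimensional domain with embedding dimension three everywhere

**Theorem 5.** There is a one-dimensional Noetherian domain $R$ with $\dim_{R/\mathfrak m}\mathfrak m/\mathfrak m^2=3$ for every maximal ideal $\mathfrak m$, such that for every $n\ge2$, $\mathrm{Mat}_n(R)$ contains a trace $0$ matrix that is not a commutator.

So even in dimension one the bound $c$ does not help. The plan is to construct, for each $T$, a one-dimensional local domain of embedding dimension $3$ with an ideal that satisfies Theorem 3 and has $T+2$ generators, and then to put all these local rings into one ring.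

The local rings come from numerical semigroups. For a set $S\subseteq\mathbb N$ containing $0$ and closed under addition, and a field $L$, let $L[t^s:s\in S]\subseteq L[t]$ be the subring spanned over $L$ by the monomials $t^s$, $s\in S$. We write $\langle b_1,\dots,b_r\rangle$ for the set of all finite sums of the $b_i$, including $0$. For instance $\langle4,5\rangle=\{0,4,5,8,9,10,12,13,\dots\}$, with $11$ missing, and $\langle4,5,11\rangle$ is the same set with $11$ put in.

Why is one such local ring not enough? Let $b\in S$, $b>0$. Then $L[t^s:s\in S]$ is a submodule of $L[t]$, which is free of rank $b$ over the principal ideal domain $L[t^b]$. So every ideal of $L[t^s:s\in S]$ is a submodule of a free module of rank $b$ over a principal ideal domain and is generated by at most $b$ elements, and this remains true after localizing. For a fixed $S$, Theorem 3 therefore cannot be used at these local rings once $n^2-1>b$. We need $b\to\infty$ while the number of generators of the maximal ideal stays equal to $3$.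

### 7.1 The semigroups $S_T$

For $T\ge1$ put
$$b=T+3,\qquad a=b^2-b-1,\qquad S_T=\langle b,\,b+1,\,a\rangle .$$
The role of $t^a$ will be that of $x$ before. The monomials in $t^b$ and $t^{b+1}$ play the role of those in $y$ and $z$.

**Step 1: the number $a$ is not in $\langle b,b+1\rangle$.** This will make $t^a$ a new generator. The element $ib+j(b+1)$ equals $(i+j)b+j$, so $\langle b,b+1\rangle$ consists of the numbers $hb+j$ with $0\le j\le h$. We have $a=(b-2)b+(b-1)$. So if $a=hb+j$, then $h=b-2$ forces $j=b-1>h$. A smaller $h$ makes $j$ larger still, so again $j>h$. If $h\ge b-1$, then $j=a-hb\le-1$. None of these is allowed.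

**Step 2: a size estimate.** We record for later that
$$a=b(b-1)-1=b(T+2)-1=Tb+(2b-1)>Tb+T. \tag{5}$$

**Step 3: the embedding dimension is $3$, and $t^a\notin M^2$.** Let $L$ be a field, $\Lambda=L[t^s:s\in S_T]$, and $M=(t^s:s\in S_T\setminus\{0\})$. Then $M$ is spanned by the $t^s$ with $s\in S_T\setminus\{0\}$, and $M^2$ by the $t^s$ for which $s$ is a sum of two nonzero elements of $S_T$. So we must find the nonzero elements of $S_T$ that are not such sums. Any nonzero element other than $b$, $b+1$, $a$ is a sum of at least two generators, hence is such a sum. Conversely, the smallest nonzero element of $S_T$ is $b$, so a sum of two nonzero elements is at least $2b$, and $b<b+1<2b$; thus $b$ and $b+1$ are not such sums. If $a$ were a sum of two nonzero elements, both would be smaller than $a$, so they could not involve the generator $a$ and would lie in $\langle b,b+1\rangle$. That would put $a$ in $\langle b,b+1\rangle$, contrary to Step 1. So $M/M^2$ has the basis $t^b,t^{b+1},t^a$; in particular $\dim_LM/M^2=3$ and $t^a\notin M^2$.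

**Step 4: an ideal with $T+2$ generators.** We define
$$I=(t^a,\ t^{Tb+j}:0\le j\le T),$$
where $Tb+j\in\langle b,b+1\rangle$ by Step 1. We show that *the $T+2$ listed monomials are linearly independent modulo $MI$*. They are distinct by (5). Since $MI$ is spanned by monomials, it suffices that none of them lies in $MI$. The exponents of monomials in $MI$ are the numbers $a+s$ and $Tb+j+s$ with $0\le j\le T$ and $s\in S_T\setminus\{0\}$, so $s\ge b$.

- An exponent $Tb+j'$ with $0\le j'\le T$ satisfies $Tb+j'\le Tb+T$. This is smaller than $a$ by (5) and smaller than $Tb+b$ because $b=T+3$. So it is not the exponent of a monomial in $MI$.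
- If $a=Tb+j+s$, then $s<a$, so $s\in\langle b,b+1\rangle$, and then $a\in\langle b,b+1\rangle$, contrary to Step 1. And $a=a+s$ is impossible because $s>0$.

For $T=2$, for example, $b=5$, $a=19$, $S_2=\langle5,6,19\rangle$ and $I=(t^{10},t^{11},t^{12},t^{19})$.

**Step 5: localizing.** We pass to the local ring $\Lambda_M$. The spaces $I/MI$ and $M/M^2$ are killed by $M$, so they do not change. Hence in $\Lambda_M$
$$\nu(I_M)=T+2,\qquad I_M\not\subseteq M^2\Lambda_M,\qquad \text{embedding dimension }3. \tag{6}$$
Moreover $\Lambda$ is a finitely generated $L$-algebra and a domain, and $L[t]$ is integral over it because $t^b\in\Lambda$. So $\Lambda$ has dimension $1$. Since $M\neq0$, $\Lambda_M$ is a one-dimensional Noetherian local domain.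

### 7.2 Gluing the local rings

The following construction is in the style of Hochster, Duke Math. J. 40 (1973); we give the full argument. Let $k$ be a field and
$$R'=k[t_i^s:i\ge1,\ s\in S_i]\subset k[t_1,t_2,\dots].$$
It is a domain, spanned by the monomials in which the exponent of each $t_i$ lies in $S_i$. Let $P_i\subset R'$ be the ideal generated by the $t_i^s$ with $s\in S_i\setminus\{0\}$. It is spanned by the monomials of $R'$ that involve $t_i$, so it is the kernel of the map $R'\to k[t_j:j\neq i]$ setting $t_i=0$. Hence $P_i$ is prime. No $P_i$ contains another: for $i\ne j$ and $0\ne s\in S_i$, $t_i^s\in P_i\setminus P_j$. If $0\neq f\in P_i$, then $t_i$ occurs in $f$; so a nonzero $f$ lies in only finitely many $P_i$. Finally put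
$$R=(R'\setminus\textstyle\bigcup_iP_i)^{-1}R'.$$

**Step 6: an ideal $\mathfrak a\subseteq\bigcup_iP_i$ of $R'$ is contained in some $P_i$.** This is prime avoidance for infinitely many primes, and it will give the maximal ideals of $R$. We may assume $\mathfrak a\ne0$. Take $0\ne f\in\mathfrak a$ and let $F=\{i:f\in P_i\}$, which is finite, and nonempty because $f\in\bigcup_iP_i$. Suppose that $\mathfrak a\not\subseteq P_i$ for all $i\in F$. By ordinary prime avoidance there is $g\in\mathfrak a$ with $g\notin P_i$ for all $i\in F$; in particular $g\ne0$. Choose $j$ such that $t_j$ occurs in neither $f$ nor $g$, choose $0\ne s\in S_j$, and put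
$$h=g+f\,t_j^s\in\mathfrak a .$$
Since $t_j$ does not occur in $f\neq0$, we have $j\notin F$. Now we check every index.

- For $i\in F$: $h\equiv g\not\equiv0$ modulo $P_i$.
- For $i=j$: $t_j^s\in P_j$, so $h\equiv g$ modulo $P_j$, and $g\notin P_j$ because $g\neq0$ does not involve $t_j$.
- For $i\notin F$, $i\ne j$: set $t_i=0$ in $h$. Since $t_j$ occurs in neither $f$ nor $g$, the coefficient of $t_j^s$ in the result is $f|_{t_i=0}$, which is not $0$ because $f\notin P_i$. So $h\notin P_i$.

Thus $h\in\mathfrak a$ lies in no $P_i$, which contradicts $\mathfrak a\subseteq\bigcup_iP_i$.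

**Step 7: the maximal ideals of $R$ and its localizations.** We identify the local rings of $R$. The primes of $R$ correspond to the primes of $R'$ contained in $\bigcup_iP_i$. By Step 6 each of these is contained in some $P_i$, and no $P_i$ contains another. So the maximal ideals of $R$ are exactly the $P_iR$, and $R_{P_iR}=R'_{P_i}$. Nonzero elements of $R'$ not involving $t_i$ lie outside $P_i$, so they become units in $R'_{P_i}$. Inverting them first turns $R'$ into $L_i[t_i^s:s\in S_i]$, where
$$L_i=\operatorname{Frac}k[t_j^s:j\ne i,\ s\in S_j],$$
and turns $P_i$ into the ideal generated by the $t_i^s$ with $s\in S_i\setminus\{0\}$. So $R_{P_iR}$ is the ring $\Lambda_M$ of Section 7.1 with $T=i$ and $L=L_i$. It is a one-dimensional Noetherian local domain of embedding dimension $3$.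

**Step 8: $R$ is Noetherian of dimension one.** This is Atiyah–Macdonald, Ch. 7, Exercise 9: if all localizations at maximal ideals are Noetherian and every nonzero element lies in only finitely many maximal ideals, then the ring is Noetherian. Here is the argument. Let $\mathfrak a\ne0$ be an ideal and $0\ne f\in\mathfrak a$. Let $\mathfrak m_1,\dots,\mathfrak m_r$ be the maximal ideals containing $f$. For each $q$ the ideal $\mathfrak a_{\mathfrak m_q}$ is generated by finitely many elements of $\mathfrak a$. Let $\mathfrak b\subseteq\mathfrak a$ be generated by $f$ and all these elements. At each $\mathfrak m_q$ the localizations of $\mathfrak a$ and $\mathfrak b$ agree by construction, and at every other maximal ideal $f$ is a unit, so both are the unit ideal. Hence $\mathfrak b=\mathfrak a$, and $\mathfrak a$ is finitely generated.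

Both hypotheses hold for $R$. The localizations are Noetherian by Step 7, and a nonzero $f/g\in R$ lies in $P_iR$ exactly when $f\in P_i$, which happens for finitely many $i$. All localizations at maximal ideals have dimension $1$, so $\dim R=1$. Also $R$ is a domain, and its embedding dimension is $3$ at every maximal ideal.

**Step 9: the conclusion.** We apply the local criterion. Given $n\ge2$, put $T=n^2-3\ge1$. By (6), the ring $R_{P_TR}$ has a proper ideal with $T+2=n^2-1$ minimal generators that is not contained in the square of the maximal ideal. Theorem 3 gives a trace $0$ matrix in $\mathrm{Mat}_n(R)$ that is not a commutator. This proves Theorem 5. $\blacksquare$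

## 8. Regular local rings and the cross product

The matrix $C_1$ of Section 1 was a commutator, and this was no accident of that matrix. We recall that a Noetherian local ring $(R,\mathfrak m)$ is **regular** if $\nu(\mathfrak m)=\dim R$; for example $k[x,y]_{(x,y)}$ is regular of dimension $2$. We use the standard facts that a regular local ring is a UFD and has global dimension equal to its dimension.

**Theorem 6.** For a regular local ring $R$ the following are equivalent:

(a) $\dim R\le2$;

(b) every trace $0$ matrix in $\mathrm{Mat}_2(R)$ is a commutator;

(c) for some $n\ge2$, every trace $0$ matrix in $\mathrm{Mat}_n(R)$ is a commutator.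

Moreover (b) also holds for every quotient of a regular local ring of dimension $\le2$.

**Proof.** (b)$\Rightarrow$(c) is trivial, and (c)$\Rightarrow$(a) is Corollary 4. We prove (a)$\Rightarrow$(b).

**Step 1: translation into cross products.** We rewrite the commutator equation in $R^3$. Put $u=(a_{11}-a_{22},a_{12},a_{21})$ and $v=(b_{11}-b_{22},b_{12},b_{21})$. The entries of $[A,B]$ are
$$\begin{aligned}
(1,1):&\quad a_{12}b_{21}-b_{12}a_{21}=u_2v_3-u_3v_2,\\
(1,2):&\quad (a_{11}-a_{22})b_{12}-a_{12}(b_{11}-b_{22})=u_1v_2-u_2v_1,\\
(2,1):&\quad a_{21}(b_{11}-b_{22})-(a_{11}-a_{22})b_{21}=u_3v_1-u_1v_3 .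
\end{aligned}$$
All $u,v\in R^3$ occur (take $a_{22}=b_{22}=0$). So $\begin{pmatrix}\alpha&\beta\\\gamma&-\alpha\end{pmatrix}$ is a commutator if and only if $w=(\alpha,\gamma,\beta)$ equals $u\times v$ for some $u,v\in R^3$. For $C_1$ this reads $(x,0,y)=(0,1,0)\times(-y,0,x)$.

**Step 2: the orthogonal module is free.** In a cross product $w=u\times v$, the vectors $u,v$ are orthogonal to $w$, so we look for them there. If $w=0$, take $u=v=0$. Let $w\ne0$, and write $w=gw'$ where the entries of $w'$ have gcd $1$; this is possible because $R$ is a UFD. Let
$$K=\{u\in R^3:w'\cdot u=0\}.$$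
The sequence
$$0\to K\to R^3\xrightarrow{\ w'\cdot\ }R\to R/(w_1',w_2',w_3')\to0$$
is exact, and $R$ has global dimension at most $2$, so $K$ is projective. It is finitely generated, and projective modules of this kind over a local ring are free. Since $w'\ne0$, its rank is $2$. Let $u,v$ be a basis of $K$.

**Step 3: $u\times v=\mu w'$ with $0\neq\mu\in R$.** We compare $u\times v$ with $w'$. Over $\operatorname{Frac}R$ the vectors $u,v$ are linearly independent, so $u\times v\ne0$. Both $u\times v$ and $w'$ are orthogonal to the $2$-dimensional space spanned by $u$ and $v$, whose orthogonal complement in $(\operatorname{Frac}R)^3$ is one-dimensional. So $u\times v=\mu w'$ with $0\ne\mu\in\operatorname{Frac}R$. Write $\mu=p/q$ in lowest terms. Since $\mu w'\in R^3$, $q$ divides each $pw_i'$, hence each $w'_i$, hence $q$ is a unit. So $\mu\in R$.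

**Step 4: $\mu$ is a unit.** We show that $\mu$ lies in no height-one prime $\mathfrak q$. Since $R$ is a UFD, $\mathfrak q$ is generated by a prime element, and this element does not divide all entries of $w'$. So some entry of $w'$ is a unit in $R_{\mathfrak q}$, the map $w'\cdot:R_{\mathfrak q}^3\to R_{\mathfrak q}$ is surjective, and it splits. Hence $K_{\mathfrak q}$ is a direct summand of $R_{\mathfrak q}^3$ with a complement that is free of rank $1$, and $u,v$ extend to a basis $u,v,e$ of $R_{\mathfrak q}^3$. The determinant $(u\times v)\cdot e$ of this basis is a unit of $R_{\mathfrak q}$, so some entry of $u\times v=\mu w'$ is a unit in $R_{\mathfrak q}$, and therefore $\mu\notin\mathfrak qR_{\mathfrak q}$. Thus $\mu$ is not divisible by any prime element of the UFD $R$, and being nonzero it is a unit.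

**Step 5: the conclusion.** We solve for $w$: $w=gw'=g\mu^{-1}(u\times v)=(g\mu^{-1}u)\times v$. By Step 1 this proves (b).

**Step 6: quotients.** Let $\bar R$ be a quotient of a regular local ring $R$ of dimension $\le2$, and take a trace $0$ matrix over $\bar R$ with entries $\alpha,\beta,\gamma$ as in Step 1. Lift $\alpha,\beta,\gamma$ to $R$, write the resulting trace $0$ matrix as a commutator over $R$, and reduce. $\blacksquare$

These notes give negative answers with $c=3$: in Krull dimension $1$ by Theorem 5, and whenever some $\dim R_{\mathfrak m}\ge3$ by Corollary 4 (where $c$ is whatever bound $R$ has). They do not settle whether a positive statement holds under the stronger hypothesis $c=2$, nor the case of non-principal Dedekind domains for $n\ge3$, where $c=1$.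

## 9. Padding an $r\times r$ matrix by at least $r-1$ zeros

In (2) one additional zero turned a $2\times2$ non-commutator into a commutator. For size $r$, adding $r-1$ zeros is always enough.

**Proposition 7.** Let $R$ be any commutative ring, $r\ge2$, $D\in\mathrm{Mat}_{r-1}(R)$, $C\in\mathrm{Mat}_r(R)$ with $\operatorname{tr}D+\operatorname{tr}C=0$. Then $\operatorname{diag}(D,C)\in\mathrm{Mat}_{2r-1}(R)$ is a commutator. In particular, if $\operatorname{tr}C=0$, then $C\oplus0_m$ is a commutator for all $m\ge r-1$.

**Proof.**

**Step 1: an ansatz with off-diagonal blocks.** We look for $A,B$ of the shape of $X,Y$ in (2). Let $u=\binom{I_{r-1}}{0}$ and $w=\binom{0}{I_{r-1}}$, both of size $r\times(r-1)$. For $(r-1)\times r$ matrices $p,q$,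
$$\left[\begin{pmatrix}0&p\\u&0\end{pmatrix},\begin{pmatrix}0&q\\w&0\end{pmatrix}\right]=\begin{pmatrix}pw-qu&0\\0&uq-wp\end{pmatrix}.$$
So we must solve $pw-qu=D$ and $uq-wp=C$ for $p$ and $q$.

**Step 2: the equations in coordinates.** We write out the products. The matrix $uq$ is $q$ with a zero row added below, and $wp$ is $p$ with a zero row added above. The matrix $pw$ is $p$ without its first column, and $qu$ is $q$ without its last column. With the convention $p_{0,j}=0$, the equations are
$$\begin{aligned}
q_{ij}-p_{i-1,j}&=C_{ij}&&(i\le r-1,\ j\le r),\\
-p_{r-1,j}&=C_{rj}&&(j\le r),\\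
p_{i,j+1}-q_{ij}&=D_{ij}&&(i,j\le r-1).
\end{aligned}$$
The first line determines $q$ from $p$. Substituting it into the third, we are left with
$$p_{i,j+1}=p_{i-1,j}+C_{ij}+D_{ij}\quad(1\le i,j\le r-1),\qquad p_{r-1,j}=-C_{rj}\quad(1\le j\le r). \tag{7}$$

**Step 3: solving along diagonals.** We show that (7) has a solution. The recursion passes from position $(i-1,j)$ to position $(i,j+1)$, so it preserves $\delta=\text{column}-\text{row}$. We may treat each diagonal of the array with rows $0,\dots,r-1$ and columns $1,\dots,r$ separately; row $0$ is zero, and the second part of (7) prescribes row $r-1$.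

- For $\delta\ge2$ the diagonal starts from $p_{0,\delta}=0$ and ends in column $r$, in row $r-\delta<r-1$. Its values are determined by the recursion, and there is no further condition.
- For $2-r\le\delta\le0$ the diagonal starts at $p_{1-\delta,1}$ in the first column, which the recursion leaves free, and ends in row $r-1$. The last value is the first one plus a fixed sum of entries of $C$ and $D$, so the free entry can be chosen to meet the end condition.
- For $\delta=1$ the diagonal starts at $p_{0,1}=0$ and ends at $p_{r-1,r}=\sum_{i<r}(C_{ii}+D_{ii})$. By the trace condition this equals $-C_{rr}$, as required.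

So $p$ exists, and then $q$.

**Step 4: the last statement.** We specialize. If $\operatorname{tr}C=0$, take $D=0$. Then $\operatorname{diag}(0_{r-1},C)$ is a commutator. Adding zero rows and columns to $A$ and $B$ adds them to $[A,B]$, and conjugating by a permutation matrix reorders the blocks. So $C\oplus0_m$ is a commutator for every $m\ge r-1$. $\blacksquare$

For $r=2$, $C=C_0$ and $D=0$, the recipe gives $q=(x,\ y)$ and $p=(-z,\ x)$, and these are the matrices $X,Y$ of (2). For $r\ge3$ the proposition says nothing about $C\oplus0_m$ with $1\le m<r-1$. Applied to the $r\times r$ matrix $C$ of Theorem 1, it says that $C$ is not a commutator in $\mathrm{Mat}_r(k[x,y,z])$, while $C\oplus0_m$ is one for every $m\ge r-1$. So padding one fixed non-commutator by zeros cannot produce non-commutators of all large sizes. The matrices of Theorem 1 have to be built anew for each $n$, with $n^2-1$ independent entries.
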